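\title{Strictification along rigid quotients of Lawvere $2$-theories}

\begin{abstract}
Let $\mathcal T$ be a Lawvere $2$-theory, $\mathcal W$ a sub-$2$-theory with the same operations, and $\mathcal T/\mathcal W$ the theory obtained by turning the $2$-cells of $\mathcal W$ into identities. We prove that if any two parallel $2$-cells of $\mathcal W$ are equal, then every $\mathcal T$-algebra in $\mathbf{Cat}$ is equivalent, through pseudo-natural transformations, to a $\mathcal T/\mathcal W$-algebra. This settles a conjecture of Mimram. The strict model takes its objects from a free $\mathcal T/\mathcal W$-algebra and its morphisms from the given algebra. We also prove the converse, determine for arbitrary $\mathcal W$ which algebras can be strictified, and show that a morphism of theories is a local equivalence exactly when restriction along it is a biequivalence between the $2$-categories of algebras.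
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{Two forms of coherence}

A monoidal category has a tensor product and a unit that satisfy the laws of a monoid up to specified natural isomorphisms. Coherence for such a structure can be expressed in two ways. The first is a statement about syntax: any two parallel isomorphisms between formal tensor expressions, built from associators and unitors, are equal. The second is a statement about models: every monoidal category is monoidally equivalent to one whose associators and unitors are identities. Both statements make sense for any algebraic structure on categories and for any chosen class $\mathcal W$ of structure isomorphisms, and the class matters. For symmetric monoidal categories the symmetry cannot be put into $\mathcal W$: the isomorphism $\sigma_{x,x}$ is parallel to the identity of $x\otimes x$, it differs from the identity in the cartesian category of finite sets, and a symmetric monoidal equivalence preserves this difference. We prove that, for structures described by Lawvere $2$-theories, the syntactic and the semantic form of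 coherence are equivalent. The monoidal examples serve only as orientation; nothing below depends on them.

\subsection{Theories and quotients}

Throughout, $\mathbf{Cat}$ is the $2$-category of small categories, and the axiom of choice is used. In a $2$-category we write $\beta\circ\alpha$ for vertical composition, $g\alpha$ and $\alpha h$ for whiskering, and $\beta*\alpha=\beta f'\circ g\alpha$ for the horizontal composite of $\alpha:f\Rightarrow f'$ and $\beta:g\Rightarrow g'$. A \emph{$(2,1)$-category} is a $2$-category in which every $2$-cell is invertible.

A \emph{Lawvere $2$-theory}, or \emph{theory}, is a $(2,1)$-category $\mathcal T$ with small hom-categories, whose objects are the natural numbers, with chosen \emph{projections} $\pi_1,\dots,\pi_n:n\to1$ (where $\pi_1=\mathrm{id}_1$ for $n=1$) such that each functor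
\[
\mathcal T(k,n)\longrightarrow\mathcal T(k,1)^n,\qquad f\longmapsto(\pi_1f,\dots,\pi_nf),
\]
is an isomorphism of categories. Thus $\mathcal T$ has finite products in the $2$-categorical sense, given on objects by addition. A $1$-cell $n\to1$ is an $n$-ary operation, a $2$-cell is an isomorphism between operations, and a $1$-cell or $2$-cell with target $n$ is the same as the $n$-tuple of its \emph{components}. A \emph{morphism} of theories is a $2$-functor that is the identity on objects and preserves the chosen projections. It is a \emph{local equivalence} if each functor $\mathcal T(m,n)\to\mathcal U(m,n)$ is an equivalence of categories; \emph{locally full}, \emph{locally faithful} and \emph{locally essentially surjective} are understood in the same way.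

Let $\mathcal W\subseteq\mathcal T$ be a sub-$2$-theory with the same $0$- and $1$-cells. We identify it with its set of $2$-cells: this set contains the identities, is closed under vertical composition, inverses and whiskering on both sides, and contains a $2$-cell as soon as it contains all its components. A morphism $F:\mathcal T\to\mathcal U$ is \emph{$\mathcal W$-strict} if it sends every $2$-cell of $\mathcal W$ to an identity. The \emph{quotient} $\mathcal T/\mathcal W$ is the theory equipped with a $\mathcal W$-strict morphism $Q:\mathcal T\to\mathcal T/\mathcal W$ such that every $\mathcal W$-strict morphism $F:\mathcal T\to\mathcal U$ equals $\tilde F\circ Q$ for a unique morphism $\tilde F:\mathcal T/\mathcal W\to\mathcal U$. Such a quotient always exists. Finally, $\mathcal W$ is \emph{$2$-rigid} if any two parallel $2$-cells of $\mathcal W$ are equal; this is the syntactic form of coherence.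

\subsection{Algebras}\label{sub:algebras}

A \emph{$\mathcal T$-algebra} is a $2$-functor $C:\mathcal T\to\mathbf{Cat}$ that preserves products strictly: writing $C$ also for the category $C\,1$, we have $C\,n=C^n$, and $C\pi_i$ is the $i$-th projection. If a $2$-functor $P:\mathcal T\to\mathbf{Cat}$ only has the property that the functors $P(n)\to P(1)^n$ induced by the projections are isomorphisms, we transport its action along them and regard it as an algebra. The basic example is the \emph{representable algebra} $\mathcal T(k,-)$. Its underlying category is $\mathcal T(k,1)$, an $n$-tuple of objects is a $1$-cell $a:k\to n$, an operation $g$ acts by $a\mapsto ga$, and a $2$-cell $\gamma$ acts at $a$ by $\gamma a$.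

For a functor $F$, a natural transformation $\mu$ and a tuple $a$ of objects we write $Fa$ for $F^n(a)$ and $\mu_a$ for $(\mu_{a_1},\dots,\mu_{a_n})$; we write $C\alpha_a$ for the component of $C\alpha$ at $a$. A \emph{morphism} $(F,\phi):C\to D$ of $\mathcal T$-algebras, or pseudo-natural transformation, is a functor $F:C\to D$ with a natural isomorphism $\phi_f:Df\circ F^n\Rightarrow F\circ Cf$ for each operation $f:n\to1$, subject to three axioms. To state them, let $\phi_f:Df\circ F^n\Rightarrow F^m\circ Cf$, for $f:n\to m$, have the components $\phi_{\pi_if}$. Then we require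
\begin{align}
\phi_{\pi_i}&=\mathrm{id},\tag{M1}\\
\phi_{gf,a}&=\phi_{g,Cf(a)}\circ Dg(\phi_{f,a})&&\text{for composable }f,g,\tag{M2}\\
\phi_{g,a}\circ D\alpha_{Fa}&=F(C\alpha_a)\circ\phi_{f,a}&&\text{for }\alpha:f\Rightarrow g.\tag{M3}
\end{align}
If (M2) and (M3) hold for $g$ with target $1$, they hold for all $g$, componentwise; and (M1) gives $\phi_{\mathrm{id}_n}=\mathrm{id}$. The morphism is \emph{strict} if every $\phi_f$ is an identity. A strict morphism is thus a functor $F$ with $Df\circ F^n=F\circ Cf$ and $D\alpha_{Fa}=F(C\alpha_a)$, axioms (M1) and (M2) being automatic. A \emph{modification} $\mu:(F,\phi)\to(G,\chi)$ is a natural transformation $\mu:F\Rightarrow G$ with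
\begin{equation}
\chi_{f,a}\circ Df(\mu_a)=\mu_{Cf(a)}\circ\phi_{f,a}.\tag{M4}
\end{equation}
Morphisms compose by $(G,\psi)(F,\phi)=(GF,\omega)$ with $\omega_{f,a}=G(\phi_{f,a})\circ\psi_{f,Fa}$, and modifications compose as natural transformations. This defines the $2$-category $\mathrm{Alg}(\mathcal T)$.

An \emph{equivalence} in a $2$-category is a $1$-cell $F$ with a $1$-cell $G$ in the opposite direction and invertible $2$-cells $GF\cong\mathrm{id}$, $FG\cong\mathrm{id}$. The underlying functor of an equivalence in $\mathrm{Alg}(\mathcal T)$ is an equivalence of categories. A $2$-functor $\Phi:\mathcal K\to\mathcal L$ is a \emph{biequivalence} if it induces equivalences of hom-categories and every object of $\mathcal L$ is equivalent to an object $\Phi X$. A morphism of theories $Q:\mathcal T\to\mathcal U$ induces the $2$-functor $Q^*:\mathrm{Alg}(\mathcal U)\to\mathrm{Alg}(\mathcal T)$ that sends $A$ to $A\circ Q$, also written $AQ$, sends $(F,\phi)$ to $(F,(\phi_{Qf})_f)$, and sends $\mu$ to $\mu$.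

\subsection{Results}

The following conjecture is posed in \cite{Mimram}.

\begin{quote}
\textbf{Conjecture.} If $\mathcal W$ is $2$-rigid, then for every $\mathcal T$-algebra $C$ there are a $\mathcal T/\mathcal W$-algebra $A$ and an equivalence between $C$ and $A\circ Q$ in $\mathrm{Alg}(\mathcal T)$.
\end{quote}

It is known that $Q:\mathcal T\to\mathcal T/\mathcal W$ is a local equivalence if and only if $\mathcal W$ is $2$-rigid (Proposition~\ref{prop:rigid}). So for $2$-rigid $\mathcal W$ the two theories have the same operations up to isomorphism and the same isomorphisms between them, and one expects them to have the same algebras up to equivalence. This expectation is correct for every local equivalence.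

\begin{theorem}\label{thm:strict}
Let $Q:\mathcal T\to\mathcal U$ be a morphism of Lawvere $2$-theories that is a local equivalence. Then every $\mathcal T$-algebra $C$ is equivalent in $\mathrm{Alg}(\mathcal T)$ to $A\circ Q$ for some $\mathcal U$-algebra $A$. In particular, taking $\mathcal U=\mathcal T/\mathcal W$ with $\mathcal W$ $2$-rigid, the Conjecture holds.
\end{theorem}

\begin{theorem}\label{thm:bieq}
A morphism $Q:\mathcal T\to\mathcal U$ of Lawvere $2$-theories is a local equivalence if and only if $Q^*:\mathrm{Alg}(\mathcal U)\to\mathrm{Alg}(\mathcal T)$ is a biequivalence. In that case $Q^*$ is an isomorphism on hom-categories.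
\end{theorem}

\begin{theorem}\label{thm:general}
Let $\mathcal W\subseteq\mathcal T$ be arbitrary. A $\mathcal T$-algebra $C$ is equivalent to $A\circ Q$ for some $\mathcal T/\mathcal W$-algebra $A$ if and only if $Cw=Cw'$ for all parallel $2$-cells $w,w'$ of $\mathcal W$. Consequently the following are equivalent:
\begin{enumerate}
\item[(i)] $\mathcal W$ is $2$-rigid;
\item[(ii)] every $\mathcal T$-algebra is equivalent to a $\mathcal T/\mathcal W$-algebra;
\item[(iii)] $Q^*:\mathrm{Alg}(\mathcal T/\mathcal W)\to\mathrm{Alg}(\mathcal T)$ is a biequivalence.
\end{enumerate}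
\end{theorem}

\subsection{The method}

The first attempt at Theorem~\ref{thm:strict} keeps the category $C$, chooses for each $1$-cell $u$ of $\mathcal U$ a $1$-cell $f_u$ of $\mathcal T$ with $Qf_u\cong u$, and lets $u$ act as $Cf_u$. It fails because $f_vf_u$ and $f_{vu}$ are only isomorphic, while an algebra is a strict $2$-functor. The obstruction sits on objects: the objects of a $\mathcal U$-algebra satisfy all equations between $1$-cells of $\mathcal U$, and the objects of $C$ satisfy only those of $\mathcal T$. We therefore take the objects from a place where the equations of $\mathcal U$ hold by construction, namely the free $\mathcal U$-algebra $R$ on the set of objects of $C$, and we take the morphisms from $C$. To compare $R$ with $C$ we pass through the free $\mathcal T$-algebra $P$ on the same set: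
\[
R\circ Q\xleftarrow{\ \ r\ \ }P\xrightarrow{\ \ c\ \ }C .
\]
Here $c$ evaluates formal terms in $C$, and $r$, induced by $Q$, is an equivalence of categories. Three lemmas finish the proof: $r$ can be inverted in $\mathrm{Alg}(\mathcal T)$ (Lemma~\ref{lem:invert}); the composite $RQ\to C$ factors as $RQ\to A\to C$, where $A$ has the objects of $R$ and the morphisms of $C$ (Lemma~\ref{lem:factor}); and the action of $\mathcal T$ on $A$ descends to $\mathcal U$ (Lemma~\ref{lem:descend}). Section~\ref{sec:examples} carries out the construction by hand for a single unary operation.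

\section{What the quotient does}\label{sec:quotient}

We first describe the algebras of $\mathcal T/\mathcal W$, for arbitrary $\mathcal W$, and then the theory $\mathcal T/\mathcal W$ itself when $\mathcal W$ is $2$-rigid.

\begin{lemma}\label{lem:end}
The map $A\mapsto A\circ Q$ is a bijection from the $\mathcal T/\mathcal W$-algebras to the $\mathcal T$-algebras $C$ such that $Cw$ is an identity for every $w$ in $\mathcal W$.
\end{lemma}

\begin{proof}
For a small category $C$, let $\mathrm{End}(C)$ be the theory whose $1$-cells $m\to n$ are the functors $C^m\to C^n$ and whose $2$-cells are the natural isomorphisms. Since the $2$-cells of a theory $\mathcal U$ are invertible, a $\mathcal U$-algebra structure on $C$ is the same as a morphism $\mathcal U\to\mathrm{End}(C)$. Apply the universal property of $Q$ to $\mathrm{End}(C)$.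
\end{proof}

The next fact is known. We include a proof because it shows what the quotient looks like.

\begin{proposition}\label{prop:rigid}
The morphism $Q:\mathcal T\to\mathcal T/\mathcal W$ is a local equivalence if and only if $\mathcal W$ is $2$-rigid.
\end{proposition}

\begin{proof}
Parallel $2$-cells $w,w':f\Rightarrow g$ of $\mathcal W$ are both sent to the identity of $Qf$. If $Q$ is locally faithful, then $w=w'$.

Conversely, let $\mathcal W$ be $2$-rigid. The universal property determines the quotient up to isomorphism, so it suffices to construct one quotient for which $Q$ is a local equivalence. Write $f\approx f'$ if $\mathcal W$ contains a $2$-cell $f\Rightarrow f'$, and call this unique cell $w_{f,f'}$. By uniqueness, $w_{f,f}=\mathrm{id}$ and $w_{f',f''}\circ w_{f,f'}=w_{f,f''}$. For $\alpha:f\Rightarrow g$ and $\alpha':f'\Rightarrow g'$ write $\alpha\approx\alpha'$ if $f\approx f'$, $g\approx g'$ and $\alpha'=w_{g,g'}\circ\alpha\circ w_{f',f}$. Both relations are equivalence relations, and they have the following \emph{lifting property}: for $\alpha:f\Rightarrow g$, $f'\approx f$ and $g'\approx g$, the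 class of $\alpha$ contains exactly one $2$-cell $f'\Rightarrow g'$.

Let $\mathcal U$ have the classes as $1$-cells and $2$-cells. Put $[\beta]\circ[\alpha]=[\beta\circ\alpha]$, with representatives chosen composable by the lifting property; a change of the middle $1$-cell from $g$ to $g'$ inserts $w_{g',g}\circ w_{g,g'}=\mathrm{id}$. Put $[g][f]=[gf]$ and $[\beta]*[\alpha]=[\beta*\alpha]$; this is well defined by the interchange law, because $\mathcal W$ is closed under horizontal composition. To verify an axiom of $(2,1)$-categories in $\mathcal U$, choose representatives of the $1$-cells involved, lift the $2$-cells, and use the axiom in $\mathcal T$. The $2$-functor $Q=[-]$ is surjective on $1$-cells and, by the lifting property, locally full and faithful; so it is a local equivalence. The functor $\mathcal U(k,n)\to\mathcal U(k,1)^n$ is bijective on objects, since $f\approx f'$ if and only if $\pi_if\approx\pi_if'$ for all $i$, and it is fully faithful since the corresponding functor for $\mathcal T$ is. So $\mathcal U$ is a theory. The morphism $Q$ is $\mathcal W$-strict since $w_{f,f'}\approx\mathrm{id}_f$. A $\mathcal W$-strict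 morphism is constant on classes, so it factors through $Q$, uniquely because $Q$ is surjective on $1$-cells and $2$-cells.
\end{proof}

\section{Two small theories}\label{sec:examples}

\subsection{Involutions up to isomorphism}\label{sub:inv}

Let $\mathcal T$ be the theory whose operations $n\to1$ are the formal expressions $t^k\pi_i$ with $k\ge0$ and $1\le i\le n$, composed by substitution, with exactly one $2$-cell $t^k\pi_i\Rightarrow t^l\pi_j$ if $i=j$ and $k\equiv l \pmod 2$, and none otherwise. Let $\mathcal W$ consist of all $2$-cells. It is $2$-rigid, and by the proof of Proposition~\ref{prop:rigid} the quotient has the operations $t^k\pi_i$ with $k\in\mathbb Z/2$ and only identity $2$-cells.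

A $\mathcal T$-algebra is a category $C$ with a functor $t:C\to C$ and a natural isomorphism $w:t^2\Rightarrow\mathrm{id}$ such that $tw=wt$. Indeed, the equation holds in $\mathcal T$, where $tw$ and $wt$ are parallel; conversely, it makes all the cells $t^iwt^j$ with $i+j=k$ equal, and the composites of these cells $t^{k+2}\Rightarrow t^k$ and their inverses interpret the $2$-cells of $\mathcal T$ compatibly with whiskering. By Lemma~\ref{lem:end}, a $\mathcal T/\mathcal W$-algebra is a category $A$ with a functor $\tau$ such that $\tau^2=\mathrm{id}$. A morphism $AQ\to C$ is a functor $J$ with a natural isomorphism $\phi:tJ\Rightarrow J\tau$ such that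
\begin{equation}\label{eq:inv}
w_{Ja}=\phi_{\tau a}\circ t(\phi_a).
\end{equation}
This is (M3) for $w$, with $\phi_{t^2}$ expanded by (M2). In the other direction, (M2) defines $\phi_{t^k\pi_i}$ recursively from $\phi$, and (M3) passes from $w$ to $wt^k$ by (M2) and naturality, and then to vertical composites and inverses.

The objects really have to change. Let $C=B$ be the category with one object and automorphism group $\{1,z\}$ of order two, with $t=\mathrm{id}$ and $w=z$. If $(J,\phi):AQ\to B$ is any morphism and $\tau a=a$, then \eqref{eq:inv} reads $z=\phi_a^2=1$, which is false. So $\tau$ fixes no object, and a strict model of this algebra cannot have one object, although $B$ does.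

Now let $(C,t,w)$ be arbitrary. The free strict involution on the set $O$ of objects of $C$ is $O\times\mathbb Z/2$, with $\tau(x,0)=(x,1)$ and $\tau(x,1)=(x,0)$. Interpret these formal objects in $C$ by $J(x,0)=x$ and $J(x,1)=tx$, and let $A$ be the category with objects $O\times\mathbb Z/2$ and $A(a,b)=C(Ja,Jb)$. Then $J:A\to C$ is fully faithful and surjective on objects. The interpretation commutes with the operation up to the isomorphisms $\phi_a:t(Ja)\to J(\tau a)$ given by
\[
\phi_{(x,0)}=\mathrm{id}:tx\to tx,\qquad \phi_{(x,1)}=w_x:t^2x\to x .
\]
They satisfy \eqref{eq:inv}: for $a=(x,0)$ the right side is $w_x$, and for $a=(x,1)$ it is $t(w_x)$, which equals $w_{tx}$ because $tw=wt$. For $h:a\to b$ in $A$ put $\tau(h)=\phi_b\circ t(h)\circ\phi_a^{-1}$, the only definition that makes $\phi$ natural. By \eqref{eq:inv} and naturality of $w$,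
\[
\tau^2(h)=\phi_{\tau b}\circ t(\phi_b)\circ t^2(h)\circ t(\phi_a)^{-1}\circ\phi_{\tau a}^{-1}=w_{Jb}\circ t^2(h)\circ w_{Ja}^{-1}=h .
\]
So $\tau$ is a strict involution, and $(J,\phi):AQ\to C$ is a morphism whose underlying functor is an equivalence; by Lemma~\ref{lem:invert} below it is an equivalence of algebras. For $C=B$ the category $A$ has two objects, each hom-set is $\{1,z\}$, and $\tau$ swaps the objects and multiplies by $z$ the morphisms between distinct objects. Rigidity entered once, through $tw=wt$: the two ways of reducing $t^3$ to $t$ had to agree.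

\subsection{A central automorphism}\label{sub:central}

Let $\mathcal T_0$ be the theory whose $1$-cells are the tuples of projections and whose $2$-cells are identities; its algebras are categories. Let $\mathcal Z$ have the same $1$-cells, let its $2$-cells be automorphisms only, with group $(\mathbb Z/2)^m$ at each $f:n\to m$, and put $(\beta*\alpha)_i=\beta_i+\alpha_{k(i)}$ when $\beta$ is an automorphism of $(\pi_{k(1)},\pi_{k(2)},\dots)$. A $\mathcal Z$-algebra is a category $C$ with a natural automorphism $\zeta$ of the identity functor such that $\zeta\circ\zeta=\mathrm{id}$. By (M1) every morphism is strict, and (M3) says $F(\zeta_a)=\zeta_{Fa}$.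

Let $\mathcal W$ consist of all $2$-cells of $\mathcal Z$. It is not $2$-rigid, and $\mathcal Z/\mathcal W=\mathcal T_0$. The quotient map is locally full and bijective on $1$-cells, but not locally faithful. A morphism from $(B,z)$ to an algebra with $\zeta=\mathrm{id}$ sends $z$ to an identity, so it is not faithful, and $(B,z)$ cannot be strictified. Thus local faithfulness cannot be dropped from Theorem~\ref{thm:strict}.

The inclusion $I:\mathcal T_0\to\mathcal Z$ is not locally full. Still every $\mathcal T_0$-algebra is a restriction along $I$, by taking $\zeta=\mathrm{id}$. So the conclusion of Theorem~\ref{thm:strict} does not by itself characterize local equivalences, and Theorem~\ref{thm:bieq} has to look at hom-categories as well. Here there is no morphism $(B,1)\to(B,z)$, since a functor cannot send $1$ to $z$, whereas there are functors $B\to B$; so $I^*$ is not a biequivalence.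

\section{Inverting, factoring, descending}\label{sec:lemmas}

\subsection{Inverting a morphism}

The inverse of a strict morphism that is an equivalence of categories is in general not strict; this is the reason for working with pseudo-natural transformations.

\begin{lemma}\label{lem:invert}
If $(F,\phi):C\to D$ is a morphism in $\mathrm{Alg}(\mathcal T)$ and $F$ is an equivalence of categories, then $(F,\phi)$ is an equivalence in $\mathrm{Alg}(\mathcal T)$.
\end{lemma}

\begin{proof}
Choose an equivalence $G:D\to C$ and a natural isomorphism $\varepsilon:FG\Rightarrow\mathrm{id}$. We look for $\psi$ such that $(G,\psi)$ is a morphism and $\varepsilon:(F,\phi)(G,\psi)\to\mathrm{id}$ is a modification. Axiom (M4) for $\varepsilon$ reads, for $f:n\to m$ and $b\in D^n$,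
\begin{equation}\label{eq:psi}
\varepsilon_{Df(b)}\circ F(\psi_{f,b})\circ\phi_{f,Gb}=Df(\varepsilon_b).
\end{equation}
This prescribes $F(\psi_{f,b})$ as an isomorphism natural in $b$. Since $F$ is fully faithful, there is a unique $\psi_{f,b}:Cf(Gb)\to G(Df(b))$ satisfying \eqref{eq:psi}, and it is invertible and natural in $b$. The $i$-th component of \eqref{eq:psi} is the same equation for $\pi_if$, so $\psi_f$ has components $\psi_{\pi_if}$.

(M1) For $f=\pi_i$, equation \eqref{eq:psi} reads $\varepsilon_{b_i}\circ F(\psi_{\pi_i,b})=\varepsilon_{b_i}$, so $\psi_{\pi_i}=\mathrm{id}$.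

(M2) By uniqueness it suffices to show that $\psi_{g,Df(b)}\circ Cg(\psi_{f,b})$ satisfies \eqref{eq:psi} for $gf$. Use (M2) for $\phi$, naturality of $\phi_g$ at the morphism $\psi_{f,b}$, then \eqref{eq:psi} for $g$ and for $f$:
\begin{align*}
&\varepsilon_{DgDf(b)}\circ F(\psi_{g,Df(b)})\circ FCg(\psi_{f,b})\circ\phi_{g,Cf(Gb)}\circ Dg(\phi_{f,Gb})\\
&\qquad=\varepsilon_{DgDf(b)}\circ F(\psi_{g,Df(b)})\circ\phi_{g,GDf(b)}\circ Dg(F\psi_{f,b})\circ Dg(\phi_{f,Gb})\\
&\qquad=Dg\bigl(\varepsilon_{Df(b)}\circ F(\psi_{f,b})\circ\phi_{f,Gb}\bigr)=DgDf(\varepsilon_b).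
\end{align*}

(M3) Let $\alpha:f\Rightarrow g$. We must show $\psi_{g,b}\circ C\alpha_{Gb}=G(D\alpha_b)\circ\psi_{f,b}$. As $F$ is faithful, we may apply $F$, precompose with $\phi_{f,Gb}$ and postcompose with $\varepsilon_{Dg(b)}$. By (M3) for $\phi$, \eqref{eq:psi} and naturality of $D\alpha$, the left side becomes
\[
\varepsilon_{Dg(b)}\circ F(\psi_{g,b})\circ\phi_{g,Gb}\circ D\alpha_{FGb}=Dg(\varepsilon_b)\circ D\alpha_{FGb}=D\alpha_b\circ Df(\varepsilon_b).
\]
By naturality of $\varepsilon$ and \eqref{eq:psi}, the right side becomes
\[
D\alpha_b\circ\varepsilon_{Df(b)}\circ F(\psi_{f,b})\circ\phi_{f,Gb}=D\alpha_b\circ Df(\varepsilon_b).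
\]

So $FG\cong\mathrm{id}$ in $\mathrm{Alg}(\mathcal T)$, where we now write $F,G$ for the morphisms of algebras. The underlying functor of $G$ is again an equivalence, so the same argument gives a morphism $H$ with $GH\cong\mathrm{id}$. Then $F\cong FGH\cong H$, and $GF\cong GH\cong\mathrm{id}$.
\end{proof}

\subsection{Objects from the source, morphisms from the target}

Every functor $j:E\to C$ factors as $j=Je$ with $e$ the identity on objects and $J$ fully faithful. Namely, let $A$ have the objects of $E$ and $A(a,b)=C(ja,jb)$, with composition as in $C$; let $e:E\to A$ act as $j$ on morphisms, and let $J:A\to C$ act as $j$ on objects and as the identity on morphisms. This factorization lifts to algebras, and all the non-strictness of $j$ moves into the fully faithful factor.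

\begin{lemma}\label{lem:factor}
Let $(j,\phi):E\to C$ be a morphism in $\mathrm{Alg}(\mathcal T)$, and let $j=Je$ be the factorization above. Then $A$ carries a $\mathcal T$-algebra structure for which $e:E\to A$ is a strict morphism and $(J,\phi):A\to C$, with the same components $\phi_{f,a}$, is a morphism.
\end{lemma}

\begin{proof}
Strictness of $e$ forces the action on objects and the components of $2$-cells, and naturality of $\phi_f$ on $A$ forces the action on morphisms. So for $f:n\to m$, $\alpha:f\Rightarrow g$ and $h:a\to b$ in $A^n$, that is, $h:ja\to jb$ in $C^n$, we put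
\[
Af(a)=Ef(a),\qquad Af(h)=\phi_{f,b}\circ Cf(h)\circ\phi_{f,a}^{-1},\qquad A\alpha_a=j(E\alpha_a)=e(E\alpha_a).
\]
All computations take place in powers of $C$. Each $Af$ is a functor, because $Cf$ is and the inner copies of $\phi$ cancel.

\emph{$A\alpha$ is natural.} By (M3) at $a$, naturality of $C\alpha$, and (M3) at $b$,
\begin{align*}
Ag(h)\circ j(E\alpha_a)&=\phi_{g,b}\circ Cg(h)\circ C\alpha_{ja}\circ\phi_{f,a}^{-1}=\phi_{g,b}\circ C\alpha_{jb}\circ Cf(h)\circ\phi_{f,a}^{-1}\\
&=j(E\alpha_b)\circ\phi_{f,b}\circ Cf(h)\circ\phi_{f,a}^{-1}=j(E\alpha_b)\circ Af(h).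
\end{align*}

\emph{$e$ commutes with the operations.} For $k:a\to b$ in $E^n$, naturality of $\phi_f$ on $E^n$ gives $Af(ek)=\phi_{f,b}\circ Cf(jk)\circ\phi_{f,a}^{-1}=j(Ef(k))=e(Ef(k))$.

\emph{$A$ is an algebra.} By (M1), $A\pi_i$ is the $i$-th projection and $A\,\mathrm{id}_n$ is the identity. By (M2),
\[
A(gf)(h)=\phi_{g,Ef(b)}\circ Cg\bigl(\phi_{f,b}\circ Cf(h)\circ\phi_{f,a}^{-1}\bigr)\circ\phi_{g,Ef(a)}^{-1}=Ag(Af(h)).
\]
Identity $2$-cells and vertical composites are preserved because $E$ and $e$ preserve them. For whiskering,
\[
A(g\alpha)_a=e(Eg(E\alpha_a))=Ag(e(E\alpha_a))=Ag(A\alpha_a),\qquad A(\alpha f)_a=e(E\alpha_{Ef(a)})=A\alpha_{Af(a)}.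
\]
Hence $A$ is an algebra, and $e$ is a strict morphism by the second step and the definition of $A\alpha$.

\emph{$(J,\phi)$ is a morphism.} The map $\phi_{f,a}:Cf(Ja)\to J(Af(a))$ is natural in $a\in A^n$ by the definition of $Af(h)$. Axioms (M1)--(M3) for $J$ are the same equations between morphisms of $C$ as for $j$, because $Af(a)=Ef(a)$ and $J(A\alpha_a)=j(E\alpha_a)$.
\end{proof}

\subsection{Descending along $Q$}

Let $Q:\mathcal T\to\mathcal U$ be a morphism of theories. To extend a structure from the $1$-cells of $\mathcal T$ to those of $\mathcal U$, we conjugate by isomorphisms $Qf\cong u$. A \emph{lift} of a $1$-cell $u$ of $\mathcal U$ is a pair $(f,\theta)$ with $f$ a $1$-cell of $\mathcal T$ and $\theta:Qf\Rightarrow u$ a $2$-cell of $\mathcal U$, necessarily invertible. Three facts are used here and in Section~\ref{sec:bieq}.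
\begin{enumerate}
\item[(L1)] If $Q$ is locally essentially surjective, every $u$ has a lift. The pair $(f,\mathrm{id})$ is a lift of $Qf$.
\item[(L2)] If $Q$ is locally full, $(f,\theta)$ and $(g,\kappa)$ are lifts of $u$ and $v$, and $\gamma:u\Rightarrow v$, then $\gamma\circ\theta=\kappa\circ Q\alpha$ for some $\alpha:f\Rightarrow g$; take a preimage of $\kappa^{-1}\circ\gamma\circ\theta$.
\item[(L3)] If $(f,\theta)$ lifts $u:n\to m$ and $(g,\kappa)$ lifts $v:m\to p$, then $(gf,\kappa*\theta)$ lifts $vu$, and $B(\kappa*\theta)_x=B\kappa_{Bu(x)}\circ BQg(B\theta_x)$ for every $\mathcal U$-algebra $B$ and $x\in B^n$.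
\end{enumerate}

In the next lemma $R$ supplies the action of $\mathcal U$ on objects and the components of the $2$-cells of $\mathcal U$; only the action on the morphisms of $A$ remains to be defined.

\begin{lemma}\label{lem:descend}
Let $Q:\mathcal T\to\mathcal U$ be locally full and locally essentially surjective. Let $R$ be a $\mathcal U$-algebra, $A$ a $\mathcal T$-algebra, and $e:R\circ Q\to A$ a strict morphism that is the identity on objects. Then there is a $\mathcal U$-algebra $\bar A$ with $\bar A\circ Q=A$.
\end{lemma}

\begin{proof}
Strictness of $e$ means that $Af(a)=RQf(a)$, $Af(ek)=e(RQf(k))$ and $A\alpha_a=e(RQ\alpha_a)$. For $u:n\to m$ with a lift $(f,\theta)$, for $h:a\to b$ in $A^n$ and for $\gamma:u\Rightarrow v$, put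
\[
\bar Au(a)=Ru(a),\qquad \bar Au(h)=e(R\theta_b)\circ Af(h)\circ e(R\theta_a)^{-1},\qquad \bar A\gamma_a=e(R\gamma_a).
\]
Here $e(R\theta_a):Af(a)\to Ru(a)$ is an isomorphism, so $\bar Au$ is a functor $A^n\to A^m$.

\emph{Independence of the lift, and naturality.} Compute $\bar Au$ with a lift $(f,\theta)$ and $\bar Av$ with a lift $(g,\kappa)$, and take $\alpha$ as in (L2). Applying $R$ and $e$ gives $e(R\gamma_x)\circ e(R\theta_x)=e(R\kappa_x)\circ A\alpha_x$ for all $x$. With this at $a$, naturality of $A\alpha$, and this at $b$,
\begin{align*}
\bar Av(h)\circ e(R\gamma_a)&=e(R\kappa_b)\circ Ag(h)\circ A\alpha_a\circ e(R\theta_a)^{-1}\\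
&=e(R\kappa_b)\circ A\alpha_b\circ Af(h)\circ e(R\theta_a)^{-1}=e(R\gamma_b)\circ\bar Au(h).
\end{align*}
For $u=v$ and $\gamma=\mathrm{id}$ this shows that $\bar Au$ does not depend on the lift; in general it shows that $\bar A\gamma$ is natural. The lift $(f,\mathrm{id})$ gives $\bar A(Qf)=Af$, and $\bar A(Q\alpha)_a=e(RQ\alpha_a)=A\alpha_a$. In particular $\bar A$ preserves identity $1$-cells and projections, which lie in the image of $Q$.

\emph{Composition of $1$-cells.} On objects, $\bar A(vu)(a)=RvRu(a)$. On morphisms, compute $\bar A(vu)$ with the lift of (L3). Since $e(R(\kappa*\theta)_x)=e(R\kappa_{Ru(x)})\circ Ag(e(R\theta_x))$,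
\[
\bar A(vu)(h)=e(R\kappa_{Ru(b)})\circ Ag\bigl(e(R\theta_b)\circ Af(h)\circ e(R\theta_a)^{-1}\bigr)\circ e(R\kappa_{Ru(a)})^{-1}=\bar Av(\bar Au(h)).
\]

\emph{Composition of $2$-cells.} Identities and vertical composites are preserved because $R$ and $e$ preserve them. For $k:a\to b$ in $R^n$, naturality of $R\theta$ gives $\bar Au(ek)=e(R\theta_b\circ RQf(k)\circ R\theta_a^{-1})=e(Ru(k))$. Hence
\[
\bar A(v\gamma)_a=e(Rv(R\gamma_a))=\bar Av(\bar A\gamma_a),\qquad \bar A(\gamma u)_a=e(R\gamma_{Ru(a)})=\bar A\gamma_{\bar Au(a)} .
\]
So $\bar A$ is a $\mathcal U$-algebra, and $\bar A\circ Q=A$.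
\end{proof}

\section{Free algebras and the proof of Theorem~\ref{thm:strict}}\label{sec:main}

Let $Q:\mathcal T\to\mathcal U$ be a local equivalence, $C$ a $\mathcal T$-algebra, and $O$ the set of objects of $C$. If $O$ has $k<\infty$ elements, the representable algebras $\mathcal T(k,-)$ and $\mathcal U(k,-)$ serve as $P$ and $R$: an object is an operation in $k$ variables, one variable for each object of $C$. In general a formal term involves finitely many elements of $O$, so we take a colimit over the finite subsets.

Recall how the colimit of a diagram $(X_S)_{S\in\mathcal S}$ of small categories over a directed poset is computed in $\mathbf{Cat}$. An object is a class $[S,x]$ with $x$ an object of $X_S$, where $[S,x]=[S',x']$ if and only if $x$ and $x'$ have the same image in some $X_{S''}$ with $S''\ge S,S'$; morphisms are described in the same way; sources, targets and composites are computed in any $X_S$ where they are defined. Consequently, finitely many objects and morphisms of the colimit, together with finitely many equations among them, can be realized at a single stage $S$. It follows that $\operatorname{colim}(X_S^n)\to(\operatorname{colim}X_S)^n$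 is an isomorphism for every $n\ge0$.

\subsection{The algebras $P$ and $R$}

Let $\mathcal S$ be the directed poset of finite subsets of $O$. For each $S\in\mathcal S$ fix a tuple $s_S\in O^{|S|}$ that lists $S$ without repetition. For $S\subseteq S'$ let $\rho_{S'S}:|S'|\to|S|$ be the $1$-cell with $i$-th component $\pi_{k(i)}$, where $k(i)$ is the position in $s_{S'}$ of the $i$-th entry of $s_S$. Then
\[
C\rho_{S'S}(s_{S'})=s_S,\qquad\rho_{SS}=\mathrm{id},\qquad\rho_{S'S}\,\rho_{S''S'}=\rho_{S''S};
\]
for the last equation, the $i$-th component of either side is the projection to the position in $s_{S''}$ of the $i$-th entry of $s_S$. The same tuples of projections exist in $\mathcal U$, and $Q$ preserves them. Precomposition with $\rho_{S'S}$, which adds dummy variables, gives transition functors $\mathcal T(|S|,n)\to\mathcal T(|S'|,n)$ that commute with the action of $\mathcal T$ by postcomposition. So the pointwise colimits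
\[
P=\operatorname{colim}_{S}\mathcal T(|S|,-):\mathcal T\to\mathbf{Cat},\qquad R=\operatorname{colim}_{S}\mathcal U(|S|,-):\mathcal U\to\mathbf{Cat}
\]
are $2$-functors. Directed colimits commute with finite powers, so $P(n)\cong P(1)^n$ and $R(n)\cong R(1)^n$, and $P$ and $R$ are algebras. An $n$-tuple of objects of $P$ is a class $[S,f]$ with $f:|S|\to n$, an $n$-tuple of morphisms is a class $[S,\alpha]$, and
\[
Pg[S,f]=[S,gf],\qquad Pg[S,\alpha]=[S,g\alpha],\qquad P\gamma_{[S,f]}=[S,\gamma f];
\]
the same holds for $R$.

\begin{lemma}\label{lem:c}
The formulas $c[S,f]=Cf(s_S)$ and $c[S,\alpha]=C\alpha_{s_S}$ define a strict morphism $c:P\to C$ that is surjective on objects.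
\end{lemma}

\begin{proof}
Write $\rho=\rho_{S'S}$ and $s=s_S$. The formulas are compatible with the transitions, since $C(f\rho)(s_{S'})=Cf(s)$ and $C(\alpha\rho)_{s_{S'}}=C\alpha_{C\rho(s_{S'})}=C\alpha_s$, and they define a functor since $C$ preserves vertical composition. The same formulas describe $c^n$ on tuples, because $C$ preserves projections. Strictness is the $2$-functoriality of $C$: $C(gf)(s)=Cg(Cf(s))$, $C(g\alpha)_s=Cg(C\alpha_s)$ and $C(\gamma f)_s=C\gamma_{Cf(s)}$. Finally $x=c[\{x\},\mathrm{id}_1]$ for $x\in O$.
\end{proof}

\begin{lemma}\label{lem:r}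
The formulas $r[S,f]=[S,Qf]$ and $r[S,\alpha]=[S,Q\alpha]$ define a strict morphism $r:P\to R\circ Q$ whose underlying functor is an equivalence of categories.
\end{lemma}

\begin{proof}
The formulas are compatible with the transitions since $Q\rho=\rho$, and $r$ is strict since $Q$ preserves composition and whiskering. If $[S,u]$ is an object of $R$ and $(f,\theta)$ a lift of $u$, then $[S,\theta]$ is an isomorphism $r[S,f]\to[S,u]$. For fullness, take objects $p,p'$ of $P$ and a morphism $rp\to rp'$. At a large enough stage $S$ we have $p=[S,f]$, $p'=[S,g]$, and the morphism is $[S,\gamma]$ with $\gamma:Qf\Rightarrow Qg$. Then $\gamma=Q\alpha$ for some $\alpha:f\Rightarrow g$, and $r[S,\alpha]=[S,\gamma]$. For faithfulness, two parallel morphisms of $P$ with the same image are, at a large enough stage $S$, of the form $[S,\alpha]$ and $[S,\alpha']$ with $\alpha,\alpha'$ parallel and $Q\alpha=Q\alpha'$. Then $\alpha=\alpha'$.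
\end{proof}

\subsection{The strict model}

The algebra $R$ has the right objects but too few morphisms: it is a groupoid, made of formal isomorphisms only. Factoring $c$ itself would not help either, since the objects of $P$ do not satisfy the equations of $\mathcal U$. We need a morphism from $RQ$ to $C$.

\begin{proof}[Proof of Theorem~\ref{thm:strict}]
By Lemmas~\ref{lem:r} and~\ref{lem:invert}, there is a morphism $r':RQ\to P$ with $r'r\cong\mathrm{id}$ in $\mathrm{Alg}(\mathcal T)$. Let $(j,\phi)=c\,r':RQ\to C$. Then $jr\cong c$, and $c$ is surjective on objects, so $j$ is essentially surjective. Lemma~\ref{lem:factor}, applied with $E=RQ$, gives a $\mathcal T$-algebra $A$, a strict morphism $e:RQ\to A$ that is the identity on objects, and a morphism $(J,\phi):A\to C$ with $J$ fully faithful and $j=Je$. Since $j$ is essentially surjective, so is $J$; hence $J$ is an equivalence of categories, and $(J,\phi)$ is an equivalence in $\mathrm{Alg}(\mathcal T)$ by Lemma~\ref{lem:invert}. By Lemma~\ref{lem:descend}, $A=\bar A\circ Q$ for a $\mathcal U$-algebra $\bar A$. Thus $C$ is equivalent to $\bar A\circ Q$. If $\mathcal W$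 is $2$-rigid, then $Q:\mathcal T\to\mathcal T/\mathcal W$ is a local equivalence by Proposition~\ref{prop:rigid}, and the Conjecture follows.
\end{proof}

\begin{remark}
Local faithfulness of $Q$ is used only in Lemma~\ref{lem:r}, to make $r$ invertible. For the theory of Section~\ref{sub:inv}, $R$ is the discrete category $O\times\mathbb Z/2$; if $r'$ sends $(x,k)$ to $[\{x\},t^k]$ for $k\in\{0,1\}$, the proof produces the category $A$, the functor $J$ and the isomorphisms $\phi_a$ found there.
\end{remark}

\section{Local equivalences and biequivalences}\label{sec:bieq}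

For one direction of Theorem~\ref{thm:bieq} it remains to compare hom-categories. The structure cells of a morphism extend from $\mathcal T$ to $\mathcal U$ by conjugation with lifts, and (M3) leaves no choice.

\begin{lemma}\label{lem:homiso}
Let $Q:\mathcal T\to\mathcal U$ be locally full and locally essentially surjective. For all $\mathcal U$-algebras $A,B$, the functor $Q^*:\mathrm{Alg}(\mathcal U)(A,B)\to\mathrm{Alg}(\mathcal T)(AQ,BQ)$ is an isomorphism of categories.
\end{lemma}

\begin{proof}
\emph{Objects.} Let $(F,\phi):AQ\to BQ$ be a morphism of $\mathcal T$-algebras. A preimage is a pair $(F,\bar\phi)$ with $\bar\phi_{Qf}=\phi_f$. Axiom (M3) for $\theta$ forces, for every lift $(f,\theta)$ of $u:n\to m$,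
\begin{equation}\label{eq:ext}
\bar\phi_{u,a}=F(A\theta_a)\circ\phi_{f,a}\circ(B\theta_{Fa})^{-1}.
\end{equation}
By (L1) there is at most one preimage. For existence take \eqref{eq:ext} as a definition; it is a natural isomorphism. Let $\gamma:u\Rightarrow v$, with lifts and $\alpha$ as in (L2), so that $\kappa^{-1}\circ\gamma=Q\alpha\circ\theta^{-1}$ and $\kappa\circ Q\alpha=\gamma\circ\theta$. By (M3) for $\phi$,
\begin{align*}
\bar\phi_{v,a}\circ B\gamma_{Fa}&=F(A\kappa_a)\circ\phi_{g,a}\circ BQ\alpha_{Fa}\circ(B\theta_{Fa})^{-1}\\
&=F(A\kappa_a)\circ F(AQ\alpha_a)\circ\phi_{f,a}\circ(B\theta_{Fa})^{-1}=F(A\gamma_a)\circ\bar\phi_{u,a}.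
\end{align*}
For $\gamma=\mathrm{id}$ this shows independence of the lift, and in general it is (M3). The lift $(f,\mathrm{id})$ gives $\bar\phi_{Qf}=\phi_f$, hence (M1), and the lift $(\pi_if,\pi_i\theta)$ of $\pi_iu$ shows that $\bar\phi_u$ has components $\bar\phi_{\pi_iu}$. For (M2), compute $\bar\phi_{vu}$ with the lift of (L3) and expand $\phi_{gf}$ by (M2); then use naturality of $\phi_g$ at $A\theta_a$, and naturality of $B\kappa$ at $\bar\phi_{u,a}:Bu(Fa)\to F(Au(a))$:
\begin{align*}
\bar\phi_{vu,a}&=F(A\kappa_{Au(a)})\circ F(AQg(A\theta_a))\circ\phi_{g,AQf(a)}\circ BQg\bigl(\phi_{f,a}\circ(B\theta_{Fa})^{-1}\bigr)\circ(B\kappa_{Bu(Fa)})^{-1}\\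
&=F(A\kappa_{Au(a)})\circ\phi_{g,Au(a)}\circ BQg(\bar\phi_{u,a})\circ(B\kappa_{Bu(Fa)})^{-1}\\
&=F(A\kappa_{Au(a)})\circ\phi_{g,Au(a)}\circ(B\kappa_{FAu(a)})^{-1}\circ Bv(\bar\phi_{u,a})=\bar\phi_{v,Au(a)}\circ Bv(\bar\phi_{u,a}).
\end{align*}

\emph{Morphisms.} On both sides a modification is a natural transformation $\mu:F\Rightarrow G$, so we must show that (M4) for the $1$-cells of $\mathcal T$, with respect to $\phi$ and $\chi$, implies (M4) for every $u$. By naturality of $B\theta$, (M4) for $f$, and naturality of $\mu$ at $A\theta_a$,
\begin{align*}
\bar\chi_{u,a}\circ Bu(\mu_a)&=G(A\theta_a)\circ\chi_{f,a}\circ BQf(\mu_a)\circ(B\theta_{Fa})^{-1}\\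
&=G(A\theta_a)\circ\mu_{AQf(a)}\circ\phi_{f,a}\circ(B\theta_{Fa})^{-1}=\mu_{Au(a)}\circ\bar\phi_{u,a}.\qedhere
\end{align*}
\end{proof}

For the other direction we must recover the hom-categories of a theory from its $2$-category of algebras. They are the underlying categories of the representable algebras $Y^k_{\mathcal T}=\mathcal T(k,-)$, and these are characterized by a Yoneda lemma, which holds up to equivalence for pseudo-natural transformations. Let $\iota=\mathrm{id}_k=(\pi_1,\dots,\pi_k)$, viewed as a $k$-tuple of objects of $Y^k_{\mathcal T}$. A $1$-cell $a:k\to n$ applied to $\iota$ gives $a$, and a $2$-cell $\alpha$ with source object $k$ has component $\alpha$ at $\iota$.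

\begin{lemma}\label{lem:yoneda}
For every $\mathcal T$-algebra $C$, the functor $\mathrm{ev}:\mathrm{Alg}(\mathcal T)(Y^k_{\mathcal T},C)\to C^k$ given by $(F,\phi)\mapsto F\iota$ and $\mu\mapsto\mu_\iota$ is an equivalence of categories.
\end{lemma}

\begin{proof}
An object $x\in C^k$ is the image of the morphism $f\mapsto Cf(x)$, $\alpha\mapsto C\alpha_x$, which is strict by the three equations in the proof of Lemma~\ref{lem:c}. For full faithfulness, let $(F,\phi)$, $(G,\chi)$ and $m:F\iota\to G\iota$ be given. If $\mu$ is a modification with $\mu_\iota=m$, then (M4) for $f:k\to1$ at $\iota$ forces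
\[
\mu_f=\chi_{f,\iota}\circ Cf(m)\circ\phi_{f,\iota}^{-1}:F(f)\to G(f).
\]
Conversely, define $\mu$ by this formula; componentwise, the same formula gives $\mu_a$ for every $a:k\to n$. By (M1), $\mu_\iota=m$. For $\alpha:f\Rightarrow g$, axiom (M3) at $\iota$ reads $F(\alpha)\circ\phi_{f,\iota}=\phi_{g,\iota}\circ C\alpha_{F\iota}$, and likewise for $(G,\chi)$. With naturality of $C\alpha$,
\[
G(\alpha)\circ\mu_f=\chi_{g,\iota}\circ C\alpha_{G\iota}\circ Cf(m)\circ\phi_{f,\iota}^{-1}=\chi_{g,\iota}\circ Cg(m)\circ C\alpha_{F\iota}\circ\phi_{f,\iota}^{-1}=\mu_g\circ F(\alpha),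
\]
so $\mu$ is natural. For $g:n\to1$ and $a:k\to n$, axiom (M2) at $\iota$ reads $\phi_{ga,\iota}=\phi_{g,a}\circ Cg(\phi_{a,\iota})$, and likewise for $\chi$. Hence
\[
\mu_{ga}=\chi_{g,a}\circ Cg\bigl(\chi_{a,\iota}\circ Ca(m)\circ\phi_{a,\iota}^{-1}\bigr)\circ\phi_{g,a}^{-1}=\chi_{g,a}\circ Cg(\mu_a)\circ\phi_{g,a}^{-1},
\]
which is (M4).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:bieq}]
If $Q$ is a local equivalence, then $Q^*$ is an isomorphism on hom-categories by Lemma~\ref{lem:homiso}, and every $\mathcal T$-algebra is equivalent to one in its image by Theorem~\ref{thm:strict}.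

Conversely, let $Q^*$ be a biequivalence. Fix $k$, and let $q:Y^k_{\mathcal T}\to Q^*Y^k_{\mathcal U}$ be the strict morphism with underlying functor $Q:\mathcal T(k,1)\to\mathcal U(k,1)$. We show that $q$ is an equivalence by showing that precomposition with $q$ is one. For a $\mathcal U$-algebra $A$ consider
\[
\mathrm{Alg}(\mathcal U)(Y^k_{\mathcal U},A)\xrightarrow{\ Q^*\ }\mathrm{Alg}(\mathcal T)(Q^*Y^k_{\mathcal U},Q^*A)\xrightarrow{\ -\circ q\ }\mathrm{Alg}(\mathcal T)(Y^k_{\mathcal T},Q^*A)\xrightarrow{\ \mathrm{ev}\ }A^k .
\]
The composite is the evaluation functor for $\mathcal U$, because $Q\pi_i=\pi_i$. The composite and the last factor are equivalences by Lemma~\ref{lem:yoneda}, and the first factor is one by hypothesis. So $-\circ q$ is an equivalence for the target $Q^*A$. An arbitrary $\mathcal T$-algebra $C$ admits an equivalence $K:C\to Q^*A$; postcomposition with $K$ is an equivalence of hom-categories and commutes with $-\circ q$. Hence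
\[
-\circ q:\mathrm{Alg}(\mathcal T)(Q^*Y^k_{\mathcal U},C)\to\mathrm{Alg}(\mathcal T)(Y^k_{\mathcal T},C)
\]
is an equivalence for every $C$. Essential surjectivity for $C=Y^k_{\mathcal T}$ gives $s$ with $sq\cong\mathrm{id}$. Then $(qs)q\cong\mathrm{id}\circ q$, and full faithfulness for $C=Q^*Y^k_{\mathcal U}$ gives $qs\cong\mathrm{id}$. So $q$ is an equivalence in $\mathrm{Alg}(\mathcal T)$, and its underlying functor $\mathcal T(k,1)\to\mathcal U(k,1)$ is an equivalence of categories. Its $n$-th power is isomorphic to $\mathcal T(k,n)\to\mathcal U(k,n)$, which is therefore an equivalence too.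
\end{proof}

\section{Quotients that are not rigid}\label{sec:general}

When $\mathcal W$ is not $2$-rigid, the quotient does two things: it identifies parallel $2$-cells of $\mathcal W$, which loses information, and it collapses what remains of $\mathcal W$, which does not. An algebra $C$ that identifies parallel cells of $\mathcal W$ does not see the first step. To make this precise we divide $\mathcal T$ by the equations between $2$-cells that hold in $C$; in the resulting theory the image of $\mathcal W$ is $2$-rigid, and Theorem~\ref{thm:strict} applies.

\begin{proof}[Proof of Theorem~\ref{thm:general}]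
\emph{Necessity.} Let $(F,\phi):C\to AQ$ be an equivalence in $\mathrm{Alg}(\mathcal T)$ and let $w,w':f\Rightarrow g$ be $2$-cells of $\mathcal W$. Both $AQw$ and $AQw'$ are identities, so (M3) gives $F(Cw_a)=\phi_{g,a}\circ\phi_{f,a}^{-1}=F(Cw'_a)$ for all $a$. Since $F$ is faithful, $Cw=Cw'$.

\emph{Sufficiency.} Suppose that $Cw=Cw'$ for all parallel $w,w'$ in $\mathcal W$. For parallel $2$-cells $\alpha,\beta$ of $\mathcal T$ write $\alpha\sim\beta$ if $C\alpha=C\beta$. Since $C$ is a $2$-functor, $\sim$ is compatible with vertical composition and with whiskering on both sides. So the $1$-cells of $\mathcal T$ and the classes of $2$-cells form a $(2,1)$-category $\mathcal T'$, with a $2$-functor $N:\mathcal T\to\mathcal T'$ that is the identity on $0$- and $1$-cells and surjective on $2$-cells. The functor $\mathcal T'(k,n)\to\mathcal T'(k,1)^n$ is bijective on objects and full, as it is for $\mathcal T$. It is faithful: if $\pi_i\alpha\sim\pi_i\beta$ for all $i$, then $C\alpha$ and $C\beta$ have the same components, so $\alpha\sim\beta$. Thus $\mathcal T'$ is a theory, $N$ is a morphism of theories, and $C=C'N$ for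 the $\mathcal T'$-algebra $C'$ with $C'f=Cf$ and $C'(N\alpha)=C\alpha$.

Let $\mathcal W'=N(\mathcal W)$. It contains the identities and is closed under vertical composition, inverses and whiskering, because $N$ is a $2$-functor that is the identity on $1$-cells; and if a $2$-cell of $\mathcal T'$ has components $Nw_i$ with $w_i$ in $\mathcal W$, it is the image of the tuple $(w_i)_i$, which lies in $\mathcal W$. So $\mathcal W'$ is a sub-$2$-theory. It is $2$-rigid: if $Nw$ and $Nw'$ are parallel, then so are $w$ and $w'$, hence $w\sim w'$ by hypothesis.

By Proposition~\ref{prop:rigid}, the quotient map $Q':\mathcal T'\to\mathcal T'/\mathcal W'$ is a local equivalence, and by Theorem~\ref{thm:strict}, $C'$ is equivalent in $\mathrm{Alg}(\mathcal T')$ to $A'Q'$ for a $\mathcal T'/\mathcal W'$-algebra $A'$. The $2$-functor $N^*$ preserves equivalences, so $C$ is equivalent to $A'Q'N$ in $\mathrm{Alg}(\mathcal T)$. The morphism $Q'N$ is $\mathcal W$-strict, so $Q'N=HQ$ for a morphism $H:\mathcal T/\mathcal W\to\mathcal T'/\mathcal W'$. Then $A=A'H$ is a $\mathcal T/\mathcal W$-algebra with $AQ=A'Q'N$.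

\emph{The three conditions.} If (i) holds, then $Q$ is a local equivalence by Proposition~\ref{prop:rigid}, and (iii) follows from Theorem~\ref{thm:bieq}. Condition (ii) is part of the definition of a biequivalence, so (iii) implies (ii). Assume (ii), and let $w,w':f\Rightarrow g:k\to m$ be parallel $2$-cells of $\mathcal W$. By the necessity part, applied to the representable algebra $C=\mathcal T(k,-)$, we have $Cw=Cw'$. The components of these transformations at $\mathrm{id}_k$ are $w$ and $w'$, so $w=w'$, and (i) holds.
\end{proof}

\begin{thebibliography}{1}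
\bibitem{Mimram} Samuel Mimram, \emph{Rewriting techniques for relative coherence}, arXiv:2402.18170 (2024).
\end{thebibliography}
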